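# Deficiency of $p$-class tower groups far below the unit rank

## Unramified towers, generators, relations and units

Throughout, $p$ is a prime number and all number fields are finite extensions of $\mathbb Q$.

**Definition 1 (tower group).** An extension of number fields is called unramified if it is unramified at every place, the archimedean ones included: no real place may become complex. For a number field $K$, let $K_\emptyset$ be the maximal pro-$p$ extension of $K$ that is unramified in this sense (the $p$-class field tower of $K$). Its Galois group $G_\emptyset=G_\emptyset(K)=\mathrm{Gal}(K_\emptyset/K)$ is the $p$-class tower group.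

Examples. If $K=\mathbb Q$, then $K_\emptyset=\mathbb Q$, by Minkowski's theorem that every nontrivial extension of $\mathbb Q$ ramifies at a finite prime. For the archimedean convention, take $p=2$ and $K=\mathbb Q(\sqrt3)$. The field $L=K(i)=K(\sqrt{-3})$ is unramified over $K$ at all finite primes: away from $2$ use the generator $i$, and above $2$ use $\sqrt{-3}$, since $-3\equiv1\pmod 4$. But the real places of $K$ become complex in $L$, so $L\not\subset K_\emptyset$.

**Definition 2 (generators, relations, deficiency).** For a finitely generated pro-$p$ group $G$, let $\Phi(G)$ be the Frattini subgroup, the closed subgroup generated by $p$-th powers and commutators. Put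
$$d(G)=\dim_{\mathbb F_p}H^1(G,\mathbb Z/p),\qquad r(G)=\dim_{\mathbb F_p}H^2(G,\mathbb Z/p),\qquad \mathrm{Def}(G)=r(G)-d(G).$$
Since $H^1(G,\mathbb Z/p)=\mathrm{Hom}(G,\mathbb Z/p)$ is dual to $G/\Phi(G)$, we have $d(G)=\dim_{\mathbb F_p} G/\Phi(G)$. The numbers $d(G)$ and $r(G)$ are the minimal numbers of generators and of relations of $G$ as a pro-$p$ group.

Examples. The trivial group has $d=r=0$. For $G=\mathbb Z/p^m$ with $m\ge1$ we have $d=r=1$, so $\mathrm{Def}=0$. For $G=(\mathbb Z/p)^d$, Künneth's formula (each $H^i(\mathbb Z/p,\mathbb Z/p)$ has dimension $1$) gives $r=\binom d2+d$, so $\mathrm{Def}=\binom d2$. For $G=\mathbb Z_p$ we have $d=1$, $r=0$, $\mathrm{Def}=-1$.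

The last example cannot be a tower group. By class field theory, the abelianization of $G_\emptyset(K)$ is the $p$-part of the class group of $K$, which is finite. Now $G_\emptyset$ has a presentation with $d$ generators and $r$ relations, so its abelianization is the quotient of $\mathbb Z_p^d$ by $r$ elements. Such a quotient is finite only if $r\ge d$. Hence $\mathrm{Def}(G_\emptyset)\ge0$. It also follows that $d(G_\emptyset)$ is the $p$-rank of the class group.

We write $d(K)$ and $\mathrm{Def}(K)$ for $d(G_\emptyset(K))$ and $\mathrm{Def}(G_\emptyset(K))$.

**Definition 3 (unit rank).** Let $d(\mathcal O_K^\times)=\dim_{\mathbb F_p}\mathcal O_K^\times/(\mathcal O_K^\times)^p$. If $K$ has $r_1$ real embeddings and $r_2$ pairs of complex ones, Dirichlet's theorem gives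
$$d(\mathcal O_K^\times)=r_1+r_2-1+\delta,$$
where $\delta=1$ if $K$ contains a primitive $p$-th root of unity $\zeta_p$, and $\delta=0$ otherwise.

Examples. For $p=2$ we always have $\delta=1$, because $\zeta_2=-1$. So for $p=2$ an imaginary quadratic field has unit rank $0+1-1+1=1$, and a totally complex sextic field has unit rank $3-1+1=3$.

**Definition 4 (two class groups).** For a number field $E$, let $A_E$ be the $p$-primary part of its class group, and $A_E^+$ the $p$-primary part of its narrow class group: ideals modulo principal ideals with a totally positive generator. By class field theory, $A_E$ is the Galois group of the maximal abelian $p$-extension of $E$ that is unramified everywhere, and $A_E^+$ is that of the maximal abelian $p$-extension unramified at all finite places. If $E$ is Galois over a subfield $E_0$, these identifications respect the action of $\mathrm{Gal}(E/E_0)$: it acts on ideal classes in the obvious way and on Galois groups by conjugation with lifts. The groups $A_E$ and $A_E^+$ agree if $p$ is odd or if $E$ is totally complex.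

Examples, with $p=2$. The field $\mathbb Q(\sqrt3)$ has class number $1$, since its Minkowski bound is $\frac12\sqrt{12}<2$. Yet $A^+\neq1$, because of the extension $L$ above. The field $\mathbb Q(\sqrt2)$ also has class number $1$. Its unit $1+\sqrt2$ has norm $-1$, so together with $-1$ it realizes all sign patterns. Every principal ideal then has a totally positive generator, and $A^+=1$.

## Equality in the Shafarevich–Koch bound for large $d$

By the theorem of Shafarevich and Koch,
$$0\le \mathrm{Def}(K)\le d(\mathcal O_K^\times). \tag{1}$$
Put $\alpha_K=3+2\sqrt{r_1+r_2+2}$. The following question comes from Farshid Hajir, Christian Maire, Ravi Ramakrishna, "Deficiency of p-Class Tower Groups and Minkowski Units", arXiv:2103.09508 (2021).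

> Assume $\delta=1$. When $d(G_\emptyset)\ge\alpha_K$, do we have $\mathrm{Def}(G_\emptyset)=d(\mathcal O_K^\times)$?

In words: once the class group has large $p$-rank compared with the degree of the field, must the tower group need as many relations as (1) permits? The answer is no, already for an explicit sextic field.

**Theorem A.** Let $p=2$, $F=\mathbb Q(\zeta_7+\zeta_7^{-1})$, and let $k$ be an imaginary quadratic field whose discriminant has $t\ge9$ prime divisors, each $\not\equiv0,\pm1\pmod7$. For example, $k=\mathbb Q(\sqrt{-m})$ with $m=2\cdot3\cdot5\cdot11\cdot17\cdot19\cdot23\cdot31\cdot37$ and $t=9$. Let $K=Fk$. Then $r_1+r_2=3$, $\delta=1$ and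
$$d(G_\emptyset)=t-1\ge8>\alpha_K=3+2\sqrt5\approx7.47,\qquad \mathrm{Def}(G_\emptyset)\le1<3=d(\mathcal O_K^\times).$$

**Theorem B.** Let $p$ be any prime, $f:\mathbb N\to\mathbb R$ any function and $N\ge1$ any integer. There is a totally complex number field $K\ni\zeta_p$ with
$$d(G_\emptyset)\ge f(r_1+r_2),\qquad d(\mathcal O_K^\times)\ge N,\qquad \mathrm{Def}(G_\emptyset)\le\tfrac1N\,d(\mathcal O_K^\times).$$

Take $f(x)=3+2\sqrt{x+2}$ and $N\ge2$ in Theorem B. Then $\mathrm{Def}\le\frac12 d(\mathcal O_K^\times)<d(\mathcal O_K^\times)$, so the statement in the question fails for every prime $p$. Since $f$ is arbitrary, no lower bound on $d(G_\emptyset)$ in terms of $r_1+r_2$ can repair it. Moreover $d(\mathcal O_K^\times)-\mathrm{Def}(G_\emptyset)\ge(1-\frac1N)\,d(\mathcal O_K^\times)\ge N-1$. So the difference is unbounded, and $\inf\mathrm{Def}(G_\emptyset)/d(\mathcal O_K^\times)=0$ over the fields allowed in the question.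

## Cyclic towers, and why the hypothesis forces infinite groups

Take $p=2$ in the first two examples.

For $K=\mathbb Q$ the group is trivial, so $\mathrm{Def}=0$, while the unit rank is $1$. Equality fails, but $d=0$ is far below $\alpha_K$.

For $K=\mathbb Q(\sqrt{-5})$ the Minkowski bound is $\frac2\pi\sqrt{20}<3$, so the class group is generated by the prime above $2$. The square of this prime is $(2)$, and it is not principal because $x^2+5y^2=2$ has no integer solution. So the class group is $\mathbb Z/2$, and $d=1$. A pro-$p$ group with $d=1$ is procyclic, hence abelian, hence equal to its abelianization. So $G_\emptyset\cong\mathbb Z/2$ and $\mathrm{Def}=0$, while the unit rank is $1$. Equality fails again, again with small $d$.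

Can one look for a counterexample with a finite group and large $d$? No. The Golod–Shafarevich theorem says that a nontrivial finite $p$-group satisfies $r>d^2/4$. If $\delta=1$ and $G_\emptyset$ is finite and nontrivial, then (1) gives
$$\frac{d^2}4<r\le d+(r_1+r_2),\qquad\text{that is}\qquad (d-2)^2<4(r_1+r_2+1),$$
so $d<2+2\sqrt{r_1+r_2+1}<\alpha_K$. Hence under the hypothesis of the question $G_\emptyset$ is always infinite. We cannot list its elements and count relations. We need an upper bound for $\mathrm{Def}(K)$ that beats $d(\mathcal O_K^\times)$, although the only general upper bound we have is (1).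

## Base change of degree prime to $p$, and the effect of split primes

The inequality (1) is better for fields with fewer units. So a sensible plan is to start from a small field $k$ with a large class group, pass to an extension $K/k$ of degree prime to $p$, and hope that the tower group does not change while the unit rank grows. If $G_\emptyset(K)\cong G_\emptyset(k)$, then
$$\mathrm{Def}(K)=\mathrm{Def}(k)\le d(\mathcal O_k^\times),$$
which is smaller than $d(\mathcal O_K^\times)$ if $K$ has more archimedean places.

Is the hope justified for an arbitrary such extension? One direction is: restriction gives a surjection $G_\emptyset(K)\to G_\emptyset(k)$ (Step 1 of Lemma 1 below). Injectivity can fail, as follows.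

Let $p=2$ and let $F=\mathbb Q(\zeta_7+\zeta_7^{-1})$, a cyclic cubic totally real field of discriminant $49$. Its Minkowski bound is $\frac{3!}{3^3}\cdot7<2$, so $h_F=1$. A prime $q\ne7$ splits completely in $F$ if $q\equiv\pm1\pmod7$ and is inert otherwise. Let $k$ be imaginary quadratic with $t$ ramified primes, none equal to $7$, of which $s$ split in $F$. Let $K=Fk$ and $C=\mathrm{Gal}(K/F)=\langle\sigma\rangle$. The places of $F$ that ramify in $K$ are the $3s+(t-s)=t+2s$ primes above the ramified primes of $k$, and the three real places. Chevalley's ambiguous class number formula for $K/F$ reads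
$$|\mathrm{Cl}_K^{C}|=\frac{h_F\cdot2^{\,t+2s+3}}{2\,[\mathcal O_F^\times:\mathcal O_F^\times\cap \mathrm N_{K/F}K^\times]}\ \ge\ \frac{2^{\,t+2s+3}}{2\cdot 2^3}=2^{\,t+2s-1}.$$
The inequality holds because squares of units are norms and $\mathcal O_F^\times/(\mathcal O_F^\times)^2$ has order $2^3$. For every class $c$ of $K$, the product $c\cdot\sigma(c)$ comes from $F$, so it is trivial. Thus $\sigma$ acts as inversion and $\mathrm{Cl}_K^C=\mathrm{Cl}_K[2]$. Gauss's genus theory gives $d(k)=t-1$. Hence
$$d(K)\ \ge\ (t-1)+2s=d(k)+2s.$$
For instance, let $k=\mathbb Q(\sqrt{-13})$, with ramified primes $2$ and $13\equiv-1\pmod7$. Then $d(k)=1$ but $d(K)\ge3$.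

So the plan stops exactly here: a prime ramified in $k$ and split in $F$ produces new classes in $K$, the surjection $G_\emptyset(K)\to G_\emptyset(k)$ acquires a kernel, and $\mathrm{Def}(k)$ says nothing about $\mathrm{Def}(K)$.

When $s=0$ this lower bound is just $t-1$. That suggests taking every ramified prime inert in $F$. Two things then have to be proved. First, if no new rank appears, $d(K)=d(k)$, then the whole (possibly infinite) tower group is unchanged; this is Lemma 1. Second, with the right choice of ramified primes, no new rank appears; this is Lemma 2.

## The Frattini quotient controls the tower under base change of degree prime to $p$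

**Lemma 1.** Let $K/k$ be a finite Galois extension of degree prime to $p$ with $d(K)=d(k)$. Then $K_\emptyset=Kk_\emptyset$, and restriction gives $G_\emptyset(K)\cong G_\emptyset(k)$. Consequently $\mathrm{Def}(K)=\mathrm{Def}(k)\le d(\mathcal O_k^\times)$.

We use Burnside's theorem: an automorphism $\beta$ of a finite $p$-group $P$, of order prime to $p$ and trivial on $P/\Phi(P)$, is trivial. Here is a short proof. Let $x_1,\dots,x_d$ generate $P$, and consider the set of tuples $(y_1,\dots,y_d)$ with $y_i\in x_i\Phi(P)$. Each such tuple generates $P$, because a subset generating $P$ modulo $\Phi(P)$ generates $P$. The group $\langle\beta\rangle$ permutes these tuples, and a power of $\beta$ fixing one tuple is the identity. So all orbits have length equal to the order of $\beta$, and this order divides the number $|\Phi(P)|^d$ of tuples, a power of $p$. As the order is prime to $p$, it is $1$.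

The order hypothesis is needed: inversion on $\mathbb Z/4$ is trivial on $(\mathbb Z/4)/\Phi=\mathbb Z/2$, but it has order $2$ and is not trivial. So is triviality on the Frattini quotient: $(\mathbb Z/2)^2$ has an automorphism of order $3$.

*Proof of Lemma 1.* Put $\Delta=\mathrm{Gal}(K/k)$, $G=G_\emptyset(K)$ and $\Gamma=\mathrm{Gal}(K_\emptyset/k)$. The field $K_\emptyset$ is Galois over $k$, since any conjugate of $K_\emptyset$ over $k$ is again the maximal unramified pro-$p$ extension of $K$. Thus $G$ is a closed normal subgroup of $\Gamma$ and $\Gamma/G=\Delta$.

**Step 1: restriction is surjective.** This step constructs the map. The extension $Kk_\emptyset/K$ is unramified and pro-$p$, so $Kk_\emptyset\subset K_\emptyset$. The field $k_\emptyset\cap K$ has degree over $k$ a power of $p$ that also divides $[K:k]$, so $k_\emptyset\cap K=k$. Hence $\mathrm{Gal}(Kk_\emptyset/K)\cong\mathrm{Gal}(k_\emptyset/k)$, and restriction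
$$\varphi:G\to G_\emptyset(k)$$
is surjective with kernel $\mathrm{Gal}(K_\emptyset/Kk_\emptyset)$.

**Step 2: $\Gamma$ acts trivially on $G/\Phi(G)$.** This step turns the equality of ranks into information about an action. The map $\varphi$ induces a surjection $G/\Phi(G)\to G_\emptyset(k)/\Phi(G_\emptyset(k))$ of $\mathbb F_p$-vector spaces. Both have the same finite dimension $d(K)=d(k)$, so it is an isomorphism. For $\gamma\in\Gamma$ and $g\in G$ we have
$$\varphi(\gamma g\gamma^{-1})=\bar\gamma\,\varphi(g)\,\bar\gamma^{-1},\qquad \bar\gamma=\gamma|_{k_\emptyset}\in G_\emptyset(k).$$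
So the isomorphism is equivariant, where $\Gamma$ acts on the target through conjugation by elements of $G_\emptyset(k)$ itself. Such conjugation is trivial on the abelian quotient $G_\emptyset(k)/\Phi(G_\emptyset(k))$. Hence $\Gamma$ acts trivially on $G/\Phi(G)$.

**Step 3: $\Gamma$ is a direct product.** This step lifts triviality from $G/\Phi(G)$ to $G$. The group $G$ is pro-$p$ and $\Gamma/G$ is finite of order prime to $p$. By the profinite Schur–Zassenhaus theorem there is a subgroup $\Delta'\subset\Gamma$ with $\Delta'\cap G=1$ and $G\Delta'=\Gamma$, so $\Delta'\cong\Delta$. Let $U$ be an open characteristic subgroup of $G$. Then $\Delta'$ acts by conjugation on the finite $p$-group $P=G/U$. It acts trivially on $P/\Phi(P)$, which is a quotient of $G/\Phi(G)$. Each element of $\Delta'$ acts with order prime to $p$, so by Burnside's theorem it acts trivially on $P$.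

The open characteristic subgroups form a basis of neighborhoods of $1$. Indeed, $G$ is finitely generated, so it has only finitely many open subgroups of index at most a given $m$. Their intersection is open and characteristic, and it is contained in each of them. Therefore $\Delta'$ acts trivially on $G$, and
$$\Gamma=G\times\Delta'.$$

**Step 4: descent to $k$.** This step produces an unramified pro-$p$ extension of $k$ large enough to generate $K_\emptyset$. The subgroup $\Delta'$ is normal, so $M=K_\emptyset^{\Delta'}$ is Galois over $k$ with group $\Gamma/\Delta'\cong G$, a pro-$p$ group. Let $T\subset\Gamma$ be the inertia group of a place of $K_\emptyset$, or the decomposition group if that place is archimedean. Then $T\cap G$ is the corresponding group for $K_\emptyset/K$, which is unramified, so $T\cap G=1$. Hence $T$ embeds in $\Gamma/G=\Delta$ and has order prime to $p$. The corresponding group for $M/k$ is the image of $T$ in the pro-$p$ group $\Gamma/\Delta'$. It has order prime to $p$, so it is trivial. Thus $M/k$ is unramified, and $M\subset k_\emptyset$.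

Finally $MK$ is the fixed field of $\Delta'\cap G=1$, so $K_\emptyset=MK\subset k_\emptyset K\subset K_\emptyset$. Hence $K_\emptyset=Kk_\emptyset$, the kernel of $\varphi$ is trivial, and $\varphi$ is an isomorphism.

**Step 5: the deficiency.** The numbers $d$ and $r$ depend only on the group, so $\mathrm{Def}(K)=\mathrm{Def}(k)$. The bound (1) for $k$ gives $\mathrm{Def}(k)\le d(\mathcal O_k^\times)$. $\square$

## Class groups of $Fk$ when the ramified primes do not split in $F$

It remains to find extensions $K/k$ with $d(K)=d(k)$. We build $K$ as a compositum $Fk$ over a base $k_0$, where $F/k_0$ has degree prime to $p$ and $k/k_0$ is cyclic of degree $p$.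

**Lemma 2.** Let $F/k_0$ be a finite Galois extension of number fields with group $\Delta$ of order $n$ prime to $p$, let $k/k_0$ be cyclic of degree $p$, and put $K=Fk$. Assume:

(a) $\Delta$ acts trivially on $A_F^+$;

(b) every finite prime of $k_0$ ramified in $k/k_0$ has exactly one prime of $F$ above it.

Then $A_K\cong A_k$. In particular $d(K)=d(k)$.

Condition (a) can be checked by counting: it holds if $|A_F^+|=|A_{k_0}^+|$. Indeed, extension of ideals gives a map $j:A_{k_0}^+\to A_F^+$, well defined since totally positive elements stay totally positive. The norm map satisfies $(\text{norm})\circ j=n$. Multiplication by $n$ is bijective on a finite $p$-group, so $j$ is injective. Its image is fixed by $\Delta$. If the orders agree, then $A_F^+=\mathrm{im}(j)$.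

The proof measures the nontrivial part of a $\Delta$-action. For a finite $\mathbb Z_p[\Delta]$-module $X$ put
$$e=\frac1n\sum_{\delta\in\Delta}\delta\in\mathbb Z_p[\Delta],\qquad X'=(1-e)X .$$
The element $e$ is a central idempotent and $eX=X^\Delta$. So $X=eX\oplus X'$, the functor $X\mapsto X'$ is exact, and $X'=0$ if and only if $\Delta$ acts trivially on $X$. For example, let $p=3$ and let $\Delta=\mathbb Z/2$ act on $X=(\mathbb Z/3)^2$ by swapping coordinates. Then $1-e=\frac12(1-\text{swap})$ and $X'=\{(x,-x)\}$.

*Proof of Lemma 2.* The degrees of $F$ and $k$ over $k_0$ are coprime, so $F\cap k=k_0$ and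
$$\mathrm{Gal}(K/k_0)=C\times\Delta,\qquad C=\mathrm{Gal}(K/F)=\langle\sigma\rangle\ \text{of order }p,\qquad \mathrm{Gal}(K/k)=\Delta.$$
Write $A=A_K=\mathrm{Gal}(H/K)$, where $H$ is the Hilbert $p$-class field of $K$. The field $H$ is Galois over $k_0$, and $C\times\Delta$ acts on $A$ by conjugation. The goal of Steps 1 to 4 is $A'=0$.

**Step 1: pass to an abelian extension of $F$.** The extension $H/F$ need not be abelian, so class field theory over $F$ does not see all of $A$. It does see the coinvariants $A_C:=A/(\sigma-1)A$. The subgroup $(\sigma-1)A$ is stable under $C\times\Delta$, because $\sigma$ commutes with $C\times\Delta$. So its fixed field $M$ is Galois over $k_0$. Let $X=\mathrm{Gal}(M/F)$. It is an extension of $C$ by $A_C$, and $A_C$ is central in $X$ because $C$ acts trivially on it. A group whose quotient by a central subgroup is cyclic is abelian, so $X$ is an abelian $p$-group. Conjugation by lifts of elements of $\Delta=\mathrm{Gal}(F/k_0)$ to $\mathrm{Gal}(M/k_0)$ makes $X$ a $\Delta$-module, and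
$$0\to A_C\to X\to C\to0 \tag{2}$$
is an exact sequence of $\Delta$-modules. On $C$ the action is trivial, since $\Delta$ commutes with $C$ in $\mathrm{Gal}(K/k_0)$. On $A_C$ it is the action of $\Delta=\mathrm{Gal}(K/k)$ we care about: a lift of $\delta$ acts on $A_C$ through an element $(c,\delta)$ of $C\times\Delta$, and $c$ acts trivially.

**Step 2: inertia has trivial $\Delta$-action.** This is where (b) enters. Let $v$ be a finite place of $F$ with inertia group $I_v\subset X$, well defined because $X$ is abelian. Since $M/K$ is unramified, $I_v\cap A_C=1$, so $I_v\to C$ is injective. Suppose $I_v\ne1$. Its image in $C$ is the inertia group of $v$ in $K/F$, so $v$ ramifies in $K=Fk$. Hence the prime of $k_0$ below $v$ ramifies in $k/k_0$. By (b), $v$ is the only prime of $F$ above it, so $v$ is fixed by $\Delta$. Conjugation by a lift of $\delta\in\Delta$ carries $I_v$ to $I_{\delta v}=I_v$, so $I_v$ is $\Delta$-stable. It embeds $\Delta$-equivariantly in $C$, on which $\Delta$ acts trivially. So $\Delta$ acts trivially on $I_v$.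

Let $J\subset X$ be the subgroup generated by all $I_v$ with $v$ finite. The group $\Delta$ acts trivially on generators of $J$, hence on $J$, and $J'=0$.

**Step 3: the rest is controlled by the class group of $F$.** This is where (a) enters. The quotient $X/J$ is the Galois group of an abelian $p$-extension of $F$ unramified at all finite places. So it is a $\Delta$-equivariant quotient of $A_F^+$, and (a) gives $(X/J)'=0$. By exactness $X'=0$, and then (2) gives $(A_C)'=0$.

The narrow class group is the right object here because archimedean places of $F$ may ramify in $M$. They cannot be put into $J$ with the argument of Step 2. In Theorem A the three real places of $F$ all ramify in $K$ and are permuted by $\Delta$, so the analog of (b) fails for them.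

**Step 4: from coinvariants back to $A$.** The element $e$ commutes with $\sigma$, so $A'=(1-e)A$ is $C$-stable and exactness gives
$$A'/(\sigma-1)A'=(1-e)A\big/(1-e)(\sigma-1)A=(A_C)'=0 .$$
So $A'=(\sigma-1)A'$. Now $(\sigma-1)^p\equiv\sigma^p-1=0\pmod{p\,\mathbb Z[C]}$. Hence $A'=(\sigma-1)^{pm}A'\subset p^mA'$ for every $m\ge 1$, and the right-hand side is $0$ for large $m$. (This is Nakayama's lemma for the local ring $\mathbb Z_p[C]$.) Therefore $A'=0$, that is, $\Delta=\mathrm{Gal}(K/k)$ acts trivially on $A_K$.

**Step 5: compare with $A_k$.** Let $\mathcal N:A_K\to A_k$ be the norm and $j:A_k\to A_K$ the extension map. Always $\mathcal N j=n$. Also $j\mathcal N=\sum_{\delta\in\Delta}\delta$, which is multiplication by $n$ on $A_K$ by Step 4. Since $n$ is prime to $p$, both composites are bijective. So $j$ is injective and surjective, and $A_K\cong A_k$. The $p$-ranks agree, which is $d(K)=d(k)$. $\square$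

## A sextic field with $d\ge8$ and deficiency at most $1$

*Proof of Theorem A.* Apply the lemmas with $p=2$, $k_0=\mathbb Q$, $F=\mathbb Q(\zeta_7+\zeta_7^{-1})$ and $n=3$.

**Step 1: condition (a).** We show that $F$ has narrow class number $1$. We have already seen $h_F=1$ from the Minkowski bound. Let $u=\zeta_7+\zeta_7^{-1}$, a root of $x^3+x^2-2x-1$, so a unit. Its conjugates are approximately $1.247$, $-0.445$, $-1.802$. Write sign vectors additively in $\mathbb F_2^3$, with $1$ for a negative sign. The unit $u$ and its conjugates have the three vectors of weight two, and $-1$ has the vector $(1,1,1)$. The vectors of weight two span the plane of even-weight vectors, and $(1,1,1)$ lies outside it, so together they span $\mathbb F_2^3$. Hence for every nonzero $\alpha\in F$ there is a unit $\eta$ with $\eta\alpha$ totally positive. Every ideal is principal, so it has a totally positive generator. The narrow class number is $1$, so $A_F^+=1$ and (a) holds.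

**Step 2: condition (b).** A prime $q\ne7$ has Frobenius in $\mathrm{Gal}(F/\mathbb Q)=(\mathbb Z/7)^\times/\{\pm1\}$, of order $3$, equal to the class of $q$. So $q$ is inert in $F$ if and only if $q\not\equiv\pm1\pmod7$. By assumption every prime dividing $\mathrm{disc}(k)$ is inert in $F$, which is (b).

For the displayed $m$: $-m$ is squarefree and even, so the discriminant is $-4m$, with the nine prime divisors
$$2,3,5,11,17,19,23,31,37\ \equiv\ 2,3,5,4,3,5,2,3,2\pmod7 .$$

**Step 3: conclusion.** By Lemma 2 and Gauss's genus theory, $d(K)=d(k)=t-1\ge8$. The extension $K/k$ is Galois of degree $3$, prime to $2$, so Lemma 1 gives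
$$\mathrm{Def}(K)=\mathrm{Def}(k)\le d(\mathcal O_k^\times)=0+1-1+1=1 .$$
The field $K$ is totally complex of degree $6$, so $r_1=0$, $r_2=3$, $\delta=1$ and $d(\mathcal O_K^\times)=3-1+1=3$. Also $\alpha_K=3+2\sqrt5<7.48<8$. $\square$

So $K$ satisfies all the hypotheses of the question, and $\mathrm{Def}(G_\emptyset)\ne d(\mathcal O_K^\times)$. The condition $t\ge9$ serves only to get $t-1\ge\alpha_K$. With $t=2$ and $k=\mathbb Q(\sqrt{-5})$, whose ramified primes $2$ and $5$ are inert in $F$, the same steps give $G_\emptyset(K)\cong G_\emptyset(k)\cong\mathbb Z/2$. Then $\mathrm{Def}(K)=0$ while $K$ has unit rank $3$. In Theorem A itself the argument shows that $\mathrm{Def}$ is $0$ or $1$ and does not determine which; nor will the exact value be determined in Theorem B.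

## Every prime $p$: fixed degree and unbounded class rank

For Theorem B we need $\zeta_p\in K$, a large degree $[K:k]$ to dilute the unit rank of $k$, and arbitrarily large $d$ in a fixed degree. Condition (a) is the delicate one, because $F/k_0$ must have large degree and yet create no new $p$-classes. We recall the tools.

For an odd prime $\ell$, let $\mathbb Q_n$ be the $n$-th layer of the cyclotomic $\mathbb Z_\ell$-extension of $\mathbb Q$: the subfield of $\mathbb Q(\zeta_{\ell^{n+1}})$ of degree $\ell^n$ over $\mathbb Q$. It is cyclic over $\mathbb Q$ and totally ramified at $\ell$. For example, if $\ell=3$ then $\mathbb Q_1=\mathbb Q(\zeta_9+\zeta_9^{-1})$.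

Washington's theorem (*Invent. Math.* 49 (1978), 87–97; *Introduction to Cyclotomic Fields*, Thm. 16.12), in the form we need: if $B$ is abelian over $\mathbb Q$ and $\ell\ne p$, then $|A_{B\mathbb Q_n}|$ is constant for all $n\ge n_0$, for some $n_0$.

For a totally complex field $k_0$, the ray class field $R$ of $k_0$ modulo $p^2$ is the finite abelian extension of $k_0$, unramified outside $p$, such that a prime $\mathfrak q\nmid p$ has trivial Frobenius in $R$ if and only if $\mathfrak q=(\pi)$ with $\pi\equiv1\pmod{p^2}$. For example, with $p=2$ and $k_0=\mathbb Q(i)$, the prime $(2+i)$ has nontrivial Frobenius, since its generators $\pm(2+i),\pm(1-2i)$ are not $\equiv1\pmod4$. The prime $(1+4i)$ of norm $17$ has trivial Frobenius.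

*Proof of Theorem B.*

**Step 1: the fields $k_0$ and $F$; condition (a).** Let $B=\mathbb Q(\zeta_{2p})$ if $p$ is odd and $B=\mathbb Q(i)$ if $p=2$. This is a totally complex abelian field containing $\zeta_p$. Fix a prime $\ell\nmid2p$ and put $B_n=B\mathbb Q_n$. The prime $\ell$ is unramified in $B$, while every subfield of $\mathbb Q_n$ other than $\mathbb Q$ is ramified at $\ell$. So $B\cap\mathbb Q_n=\mathbb Q$ and $B_n/B$ is cyclic of degree $\ell^n$. The ramification index of $\ell$ is at least $\ell^n$ in $B_n$ and equals $1$ in $B$, so $B_n/B$ is totally ramified at every prime above $\ell$.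

Take $n_0$ from Washington's theorem and $j$ with $\ell^j\ge N$. Put
$$k_0=B_{n_0},\qquad F=B_{n_0+j},\qquad \Delta=\mathrm{Gal}(F/k_0)\cong\mathbb Z/\ell^j .$$
Then $|A_F|=|A_{k_0}|$. Both fields are totally complex, so $A^+=A$ for them, and (a) holds by the counting criterion after Lemma 2. The order $n=\ell^j$ is prime to $p$.

**Step 2: primes that are inert in $F$ and have a generator close to $1$.** Inertness will give (b); closeness to $1$ will prevent ramification above $p$. Let $R$ be the ray class field of $k_0$ modulo $p^2$. It is unramified outside $p$, while every subextension of $F/k_0$ other than $k_0$ is ramified above $\ell$. So $F\cap R=k_0$ and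
$$\mathrm{Gal}(FR/k_0)=\Delta\times\mathrm{Gal}(R/k_0).$$
By Chebotarev's theorem there are infinitely many primes $\mathfrak q\nmid p\ell$ of $k_0$ whose Frobenius is $(\text{generator of }\Delta,\,1)$. Such a $\mathfrak q$ is inert in $F$, and $\mathfrak q=(\pi)$ with $\pi\equiv1\pmod{p^2}$. Choose $t\ge1$ distinct such primes $\mathfrak q_i=(\pi_i)$, with $t$ to be fixed in Step 6, and put
$$a=\pi_1\cdots\pi_t,\qquad k=k_0(\sqrt[p]a),\qquad K=Fk .$$

**Step 3: no ramification above $p$.** We show: if $x\in\mathcal O_{k_0}$ and $x\equiv1\pmod{p^2}$, then $k_0(\sqrt[p]x)/k_0$ is unramified above $p$. Put $\lambda=1-\zeta_p$. Since $p=\prod_{i=1}^{p-1}(1-\zeta_p^i)$ and each factor is a unit times $\lambda$, we have $p=\varepsilon\lambda^{p-1}$ with $\varepsilon$ a unit. Substitute $X=1+\lambda Y$ in $X^p-x$ and divide by $\lambda^p$. The result is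
$$g(Y)=Y^p+\sum_{i=1}^{p-1}\binom pi\lambda^{i-p}\,Y^i+\frac{1-x}{\lambda^p}.$$
For $1\le i\le p-1$, $\binom pi$ is divisible by $p$, hence by $\lambda^{p-1}$, so the coefficient of $Y^i$ is divisible by $\lambda^{i-1}$. For $i=1$ it equals $p\lambda^{1-p}=\varepsilon$. The constant term is integral, because $p^2$ is a unit times $\lambda^{2(p-1)}$ and $2(p-1)\ge p$. So $g$ is monic with integral coefficients. Let $\mathfrak P$ be a prime of $k_0$ above $p$. It contains $\lambda$, so modulo $\mathfrak P$ the coefficients of $Y^i$ with $2\le i\le p-1$ vanish, and $g'\equiv pY^{p-1}+\varepsilon\equiv\varepsilon\ne0$. Hence $g$ is separable modulo $\mathfrak P$, and adjoining a root of $g$ is unramified at $\mathfrak P$. A root $y$ of $g$ generates the same field as $1+\lambda y$, which is a $p$-th root of $x$. This proves the claim.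

**Step 4: ramification in $k/k_0$; condition (b).** Since $a$ has valuation $1$ at $\mathfrak q_1$, it is not a $p$-th power, and as $\zeta_p\in k_0$, the extension $k/k_0$ is cyclic of degree $p$. At each $\mathfrak q_i$ the valuation of $a$ is $1$, so $p$ divides the ramification index and $\mathfrak q_i$ is ramified. Above $p$ there is no ramification, by Step 3, since $a\equiv1\pmod{p^2}$. At any other finite prime $a$ is a unit and the prime does not divide $p$, so $X^p-a$ is separable modulo it and there is no ramification. So the finite primes ramified in $k/k_0$ are exactly $\mathfrak q_1,\dots,\mathfrak q_t$. They are inert in $F$, and (b) holds.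

**Step 5: $d(k)\ge t-1$.** We exhibit enough unramified extensions of $k$. First, each $k(\sqrt[p]{\pi_i})/k$ is unramified:

- Above $p$: by Step 3, $k_0(\sqrt[p]{\pi_i})/k_0$ is unramified there, and this persists over $k$.
- Above $\mathfrak q_i$: write $\pi_i=aw$ with $w=\prod_{h\ne i}\pi_h^{-1}$, a unit at $\mathfrak q_i$. Since $a$ is a $p$-th power in $k$, $k(\sqrt[p]{\pi_i})=k(\sqrt[p]w)$, which is unramified above $\mathfrak q_i$ because $w$ is a unit there and $\mathfrak q_i\nmid p$.
- At the other finite primes, including those above $\mathfrak q_h$ with $h\ne i$: $\pi_i$ is a unit and the prime does not divide $p$.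
- All archimedean places are complex.

Next we count. The classes of $\pi_1,\dots,\pi_t$ in $k_0^\times/(k_0^\times)^p$ are independent, as the valuations at $\mathfrak q_1,\dots,\mathfrak q_t$ show. The kernel of $k_0^\times/(k_0^\times)^p\to k^\times/(k^\times)^p$ is $\langle a\rangle$, of order $p$. Indeed, let $x=y^p$ with $x\in k_0^\times$, $y\in k$. Let $\tau$ generate $\mathrm{Gal}(k/k_0)$ and let $\tau(\sqrt[p]a)=\zeta\sqrt[p]a$ with $\zeta$ a primitive $p$-th root of unity. Then $\tau(y)=\zeta^iy$ for some $i$, so $y/(\sqrt[p]a)^i\in k_0$ and $x\in a^i(k_0^\times)^p$. Therefore the images of the $\pi_i$ span a space of dimension at least $t-1$ in $k^\times/(k^\times)^p$. By Kummer theory, the field obtained by adjoining all $\sqrt[p]{\pi_i}$ to $k$ is an unramified extension with group $(\mathbb Z/p)^{s}$, $s\ge t-1$. Hence $d(k)\ge t-1$.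

**Step 6: choice of $t$ and conclusion.** We have $[K:k_0]=p\,\ell^j$ and all fields are totally complex, so $r_1(K)=0$ and
$$r_2(K)=\tfrac12\,p\,\ell^j\,[k_0:\mathbb Q],$$
which does not depend on $t$. So we may choose $t\ge1+f(r_2(K))$. By Lemma 2,
$$d(K)=d(k)\ge t-1\ge f(r_1+r_2).$$
Since $\zeta_p\in k$ and the fields are totally complex, $d(\mathcal O_k^\times)=r_2(k)$ and
$$d(\mathcal O_K^\times)=r_2(K)=\ell^j\,r_2(k)\ge N .$$
Finally $K/k$ is Galois of degree $\ell^j$, prime to $p$, and $d(K)=d(k)$. Lemma 1 gives
$$\mathrm{Def}(K)=\mathrm{Def}(k)\le d(\mathcal O_k^\times)=r_2(k)=\ell^{-j}\,d(\mathcal O_K^\times)\le\tfrac1N\,d(\mathcal O_K^\times).\qquad\square$$
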